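\title{The random part of the spectrum of a Bernoulli graphing}

\begin{abstract}
Put independent uniform labels on the vertices of a unimodular random graph $(G,o)$ of bounded degree, and let $M$ be the Markov operator of the resulting Bernoulli graphing. Let $R$ be the orthogonal complement of the functions that ignore the labels. We prove that the spectrum of $M|_R$ equals the spectrum of $(G,o)$, with no assumption of transitivity or ergodicity. More precisely, $M|_R$ is unitarily equivalent to infinitely many copies of multiplication by $x$ on $L^2(\nu)$, where the moments of $\nu$ are the degree-biased expected return probabilities of simple random walk. The proof expands a function in a product basis in the labels. The operator $M$ acts on each coefficient as the Markov operator of $G$, and the mass transport principle shows that the coefficients are square summable over the vertices.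
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Unimodular random graphs}
Graphs are simple, connected and locally finite, and $L^2$ spaces are complex. A \emph{rooted} graph $(G,v)$ has one distinguished vertex and a \emph{birooted} graph $(G,v,w)$ has an ordered pair of them; square brackets denote isomorphism classes. The classes carry the Borel $\sigma$-algebra generated by the isomorphism types of the finite balls around the first root, with the second root marked. A random rooted class $(G,o)$ is \emph{unimodular} if it satisfies the \emph{mass transport principle}: for every Borel function $h\ge 0$ on classes of birooted graphs,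
\begin{equation}\label{eq:mtp}
\mathbb E\sum_{w\in V(G)} h(G,o,w)=\mathbb E\sum_{v\in V(G)} h(G,v,o).
\end{equation}
If $h(G,v,w)$ is mass sent from $v$ to $w$, then the root sends as much as it receives, on average. A finite graph with a uniform root is unimodular, since both sides equal $|V|^{-1}\sum_{v,w}h(G,v,w)$. So are the line $\mathbb Z$ and the $D$-regular tree with a fixed root, where $h(G,v,w)$ depends only on the distance from $v$ to $w$. Mixtures of unimodular laws are unimodular. The graph $(G,o)$ is \emph{ergodic} if every Borel event that does not depend on the choice of the root has probability $0$ or $1$.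

Throughout, $(G,o)$ is a unimodular random graph with degrees bounded by a constant $D$ and with $\deg(o)\ge1$ almost surely. Since $G$ is connected, every vertex then has degree at least $1$. Put $d=\mathbb E[\deg(o)]\in[1,\infty)$, and let $\mathbb E^*[X]=\frac1d\mathbb E[\deg(o)X]$ be the degree-biased expectation.

\subsection*{The spectrum of $(G,o)$}
For a graph $G$ with vertex set $V$ and a function $u:V\to\mathbb C$ let $M_Gu(v)=\frac1{\deg v}\sum_{w\sim v}u(w)$. On $\ell^2(V,\deg)$, with $\langle u,u'\rangle=\sum_v\deg(v)u(v)\overline{u'(v)}$, we have $\langle M_Gu,u'\rangle=\sum_{v}\sum_{w\sim v}u(w)\overline{u'(v)}$. This expression is symmetric in the two ends of an edge and bounded by $\|u\|\|u'\|$, so $M_G$ is self-adjoint with norm at most $1$. Let $\sigma(G)\subset[-1,1]$ be its spectrum. The \emph{spectrum of the unimodular random graph}, $\sigma(G,o)$, is the smallest closed set that contains $\sigma(G)$ for almost every realization; its existence is part of Theorem~\ref{thm:A}.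

\subsection*{The Bernoulli graphing}
Let $\mathcal G^+$ be the standard Borel space of classes $[(H,\xi,v)]$ of rooted graphs with degrees at most $D$ and vertex labels $\xi:V(H)\to[0,1]$. Sample $(G,o)$, and given $G$ let the labels $\xi(v)$, $v\in V(G)$, be independent and uniform on $[0,1]$. Let $\mu$ be the law of $[(G,\xi,o)]$ and let $\mu^*$ be given by $d\mu^*/d\mu=\deg(o)/d$. The \emph{Bernoulli graphing} $\mathcal G$ is the graph on $\mathcal G^+$ in which $[(G,\xi,o)]$ is joined to $[(G,\xi,v)]$ whenever $v$ is a neighbor of $o$. Its Markov operator
\[
Mf(x)=\frac1{\deg x}\sum_{y\sim x}f(y)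
\]
is a self-adjoint contraction of $L^2(\mathcal G^+,\mu^*)$ (Lemma~\ref{lem:M}); let $\sigma(\mathcal G)$ be its spectrum. The \emph{skeleton part} $S$ is the closed subspace of functions whose value at $[(G,\xi,o)]$ depends only on $[(G,o)]$, and the \emph{random part} is $R=S^\perp$. Both are $M$-invariant. Let $\sigma_S(\mathcal G)$ and $\sigma_R(\mathcal G)$ be the spectra of $M|_S$ and $M|_R$.

\subsection*{The question}
The labels are almost surely distinct, so the component of a typical point of $\mathcal G$ is a copy of a realization $G$, and $M$ acts along it as $M_G$. The two Hilbert spaces are different, however. A function in $L^2(\mu^*)$ has no reason to decay along a component, and the full spectrum $\sigma(\mathcal G)$ records this. The constant function gives $1\in\sigma(\mathcal G)$, whereas the $D$-regular tree $T$ with $D\ge3$ has $\|M_T\|\le 2\sqrt{D-1}/D<1$. (Fix an end and let $Pu(v)$ be the value of $u$ at the neighbor of $v$ toward that end. Then $\|Pu\|^2=(D-1)\|u\|^2$ and $DM_T=P+P^*$.) The constants lie in $S$, so it is natural to remove $S$ and compare what is left.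

For $G=K_2$ a point of $\mathcal G^+$ is a pair $(s,t)$, the label of the root and the label of the other vertex, and $Mf(s,t)=f(t,s)$. Here $S$ consists of the constants, and $R$ splits into the symmetric functions of mean zero and the antisymmetric functions. Thus $\sigma_R(\mathcal G)=\{\pm1\}=\sigma(K_2)$, and both eigenvalues have infinite multiplicity. In general, independence suggests one inclusion. If $f$ reads only the label of the root, through a function of mean zero, then its values at the start and at time $n$ of a random walk are uncorrelated unless the walk has returned. So $\langle M^nf,f\rangle$ is proportional to an expected return probability, and $R$ should see all of $\sigma(G,o)$. The reverse inclusion is less evident, because a function in $R$ may depend on all labels at once. It is known that $\sigma_R(\mathcal G)=\sigma(G)$ when $(G,o)$ comes from a unimodular quasi-transitive quasi-tree $G$. The following question is taken from \cite{JT}.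

\medskip
\noindent\emph{Does $\sigma_R(\mathcal G)=\sigma(G,o)$ hold for all unimodular random graphs $(G,o)$?}

\subsection*{Results}
The answer is yes. For $u\in\ell^2(V(G),\deg)$ let $\mu^G_u$ be the spectral measure of $u$, the finite measure on $[-1,1]$ with $\int x^n\,d\mu^G_u=\langle M_G^nu,u\rangle$ for all $n\ge0$. Let $1_v$ be the indicator of the vertex $v$ and let $p_n(v,w)=M_G^n1_w(v)$ be the $n$-step transition probability of simple random walk. Define
\begin{equation}\label{eq:nu}
\nu=\frac1d\,\mathbb E\big[\mu^G_{1_o}\big].
\end{equation}
Since $\langle M_G^n1_o,1_o\rangle=\deg(o)\,p_n(o,o)$, this is the probability measure on $[-1,1]$ with moments $\int x^n\,d\nu=\mathbb E^*[p_n(o,o)]$.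

\begin{theorem}\label{thm:A}
$\sigma_R(\mathcal G)=\sigma(G,o)=\operatorname{supp}\nu$. In particular, for ergodic $(G,o)$, $\sigma_R(\mathcal G)=\sigma(G)$ almost surely.
\end{theorem}

\begin{theorem}\label{thm:B}
The operator $M|_R$ is unitarily equivalent to multiplication by $x$ on $L^2(\nu)\otimes\ell^2(\mathbb N)$. Consequently:
\begin{enumerate}
\item For every bounded Borel function $\phi$ on $[-1,1]$, $\|\phi(M)|_R\|=\operatorname{ess\,sup}_G\|\phi(M_G)\|$. For instance, $\|M|_R\|=\operatorname{ess\,sup}_G\|M_G\|$.
\item A number $\lambda$ is an eigenvalue of $M|_R$ if and only if, with positive probability, $\lambda$ is an $\ell^2$-eigenvalue of $M_G$. Every eigenvalue of $M|_R$ has infinite multiplicity, and $\sigma_R(\mathcal G)$ is entirely essential spectrum.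
\item $\sigma(\mathcal G)=\sigma_S(\mathcal G)\cup\sigma(G,o)$.
\end{enumerate}
\end{theorem}

The proof rests on one observation: $M$ moves the root and leaves the labels where they are. Section~\ref{sec:line} shows how to exploit this for $G=\mathbb Z$. After the preliminaries of Section~\ref{sec:tools}, Section~\ref{sec:coef} writes the spectral measure of any $f\in R$ as an average of spectral measures of the operators $M_G$. Sections~\ref{sec:null} and~\ref{sec:mult} deduce the theorems, and Section~\ref{sec:hyp} reviews the hypotheses.

\section{The method on the integer line}\label{sec:line}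

Let $\mathbb N=\{0,1,2,\dots\}$ and fix, for the whole paper, a real orthonormal basis $\varphi_0=1,\varphi_1,\varphi_2,\dots$ of $L^2[0,1]$. For $k\ge1$ the function $\varphi_k$ has mean zero. Let $V$ be a countable set. For a finitely supported $\alpha:V\to\mathbb N$, which we call an \emph{index}, put
\[
\varphi_\alpha(\xi)=\prod_{v\in\operatorname{supp}\alpha}\varphi_{\alpha(v)}(\xi(v)),\qquad \xi\in[0,1]^V .
\]
The $\varphi_\alpha$ form an orthonormal basis of $L^2([0,1]^V)$ for the product measure $d\xi$. They are orthonormal by independence; those supported in a finite set $W$ form a basis of $L^2([0,1]^W)$; and functions of finitely many coordinates are dense. We write $|\alpha|$ for the number of points of $\operatorname{supp}\alpha$, and $\alpha\ni w$ for $w\in\operatorname{supp}\alpha$.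

Now let $G=\mathbb Z$ and $o=0$, so that $\mu^*=\mu$. A function $f\in L^2(\mu)$ gives $F(\xi)=f([(\mathbb Z,\xi,0)])$ in $L^2([0,1]^{\mathbb Z})$ with $\|F\|=\|f\|$; write $\widehat F(\alpha)=\int F\varphi_\alpha\,d\xi$. The space $S$ consists of the constants, so $f\in R$ means $\widehat F(0)=0$. Let $(\tau_v\xi)(u)=\xi(u+v)$ and $(\tau_v\alpha)(u)=\alpha(u+v)$. The value of $f$ with the root at $v$ is $f([(\mathbb Z,\xi,v)])=F(\tau_v\xi)$. Fix an index $\alpha$ and follow the $\alpha$-th coefficient as the root moves. Since $\varphi_\alpha(\xi)=\varphi_{\tau_v\alpha}(\tau_v\xi)$,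
\[
c_\alpha(v):=\int F(\tau_v\xi)\,\varphi_\alpha(\xi)\,d\xi=\widehat F(\tau_v\alpha).
\]
Two facts hold. First, $Mf$ with the root at $v$ equals $\frac12\big(F(\tau_{v+1}\xi)+F(\tau_{v-1}\xi)\big)$, so the coefficient function of $Mf$ is $\frac12\big(c_\alpha(v+1)+c_\alpha(v-1)\big)=M_{\mathbb Z}c_\alpha(v)$. Second, the functions $c_\alpha$ with $\alpha\neq0$ are square summable. Indeed, every index $\beta\ne0$ equals $\tau_v\alpha$ for exactly one pair $(\alpha,v)$ with $\min\operatorname{supp}\alpha=0$, so Parseval's identity can be regrouped: for $f\in R$,
\begin{equation}\label{eq:line}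
\|f\|^2=\sum_{\beta\neq0}|\widehat F(\beta)|^2=\sum_{\alpha:\ \min\operatorname{supp}\alpha=0}\ \sum_{v\in\mathbb Z}|c_\alpha(v)|^2 .
\end{equation}
The index $\alpha=0$ is different: it is fixed by all translations, so $c_0$ is constant and is not in $\ell^2(\mathbb Z)$ unless it vanishes. This is where $f\in R$ enters.

Thus $f\mapsto(c_\alpha)_\alpha$ embeds $R$ isometrically in a direct sum of copies of $\ell^2(\mathbb Z)$ and carries $M$ to $\bigoplus M_{\mathbb Z}$. Spectral information passes from $M_{\mathbb Z}$ to $M|_R$. For example, under Fourier series $M_{\mathbb Z}$ is multiplication by $\cos\theta$ on $L^2[-\pi,\pi]$, which has no eigenvectors. If $f\in R$ and $Mf=\lambda f$, then $M_{\mathbb Z}c_\alpha=\lambda c_\alpha$ forces every $c_\alpha$ in \eqref{eq:line} to vanish, so $f=0$. Hence $M|_R$ has no eigenvalues.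

The regrouping in \eqref{eq:line} changes the point of view. On the left the root is at $0$ and the support of the index ranges over all finite sets; on the right the support is pinned to $0$ and the root $v$ ranges over all vertices. A general graph has neither translations nor leftmost points. The leftmost point is easy to do without: $\beta\ne0$ equals $\tau_v\alpha$ with $\alpha\ni0$ exactly when $\beta(-v)\neq0$ and $\alpha=\tau_{-v}\beta$, that is, for $|\beta|$ pairs $(\alpha,v)$, each with $|\alpha|=|\beta|$. Therefore
\[
\|f\|^2=\sum_{\alpha\ni0}\frac1{|\alpha|}\sum_{v\in\mathbb Z}|c_\alpha(v)|^2 .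
\]
In this form the identity makes sense on any graph, and the mass transport principle will replace the translations: the root distributes the mass $|c_\alpha|^2$ equally among the points of $\operatorname{supp}\alpha$.

\section{Preliminaries}\label{sec:tools}

\subsection*{The spectral theorem}
Let $T$ be a self-adjoint operator with $\|T\|\le1$ on a Hilbert space $H$. We use the Borel functional calculus $\phi\mapsto\phi(T)$ for bounded Borel $\phi$ on $[-1,1]$. The spectral measure $\mu_u$ of $u\in H$ satisfies $\langle\phi(T)u,u\rangle=\int\phi\,d\mu_u$; in particular $\mu_u(A)=\|\mathbf 1_A(T)u\|^2$ and $\mu_u$ has mass $\|u\|^2$. We recall four facts.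
\begin{itemize}
\item[(S1)] A finite Borel measure on $[-1,1]$ is determined by its moments, since polynomials are dense in $C[-1,1]$. In particular, if $H'$ and its complement are $T$-invariant and $u\in H'$, then $u$ has the same spectral measure for $T$ and for $T|_{H'}$, and $\phi(T)|_{H'}=\phi(T|_{H'})$.
\item[(S2)] For closed $C\subset\mathbb R$, $\sigma(T)\subset C$ if and only if $\mathbf 1_{[-1,1]\setminus C}(T)=0$. For $s\ge0$, $\|\phi(T)\|\le s$ if and only if $\mathbf 1_{\{|\phi|>s\}}(T)=0$.
\item[(S3)] $\mathbf 1_{\{\lambda\}}(T)$ is the projection onto $\ker(T-\lambda)$. A point $\lambda$ is in the spectrum (the essential spectrum) if and only if the spectral projection of every open interval around $\lambda$ is nonzero (has infinite rank).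
\item[(S4)] The cyclic subspace $H_u$, the closed span of $u,Tu,T^2u,\dots$, and its complement are $T$-invariant, and $T|_{H_u}$ is unitarily equivalent to multiplication by $x$ on $L^2(\mu_u)$. A separable $H$ is an orthogonal sum of countably many cyclic subspaces.
\end{itemize}

\subsection*{Numbered graphs}
To sum over vertices and indices of a random isomorphism class we need actual graphs. A \emph{numbered graph} is a graph whose vertex set is an initial segment of $\mathbb N$, finite or infinite, encoded by its size and by the bits $a_{01},a_{02},a_{12},a_{03},\dots$ of its adjacency matrix, listed in this order. Each rooted class has a canonical numbered representative with root $0$, chosen in a Borel way, as follows. Call a numbering of a rooted graph \emph{admissible} if it starts at the root and is non-decreasing in the distance from the root. The admissible numberings form a product of finite sets, one for each sphere, and each bit depends on finitely many factors. Minimizing the bits one after another gives nested nonempty compact sets, so a lexicographically least bit sequence exists; it depends only on the class. Every admissible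 numbering of the ball $B_r$ extends to the graph, so the first $\binom{|B_r|}2$ bits depend only on the isomorphism type of $B_r$. Hence the representative is a Borel function of the class. For a birooted class $[(G,v,w)]$ take the representative $H$ of $[(G,v)]$ and the least $j$ with $(G,v,w)\cong(H,0,j)$; this condition is Borel because, by compactness, it holds if and only if it holds for all large balls.

From now on $G$ is a random numbered graph, $V=V(G)\subset\mathbb N$ and $o=0$. A Borel function of a numbered rooted or birooted graph that is invariant under isomorphisms defines a Borel function on classes, by evaluation at the representative, so \eqref{eq:mtp} applies to it. For Borel $f$ on $\mathcal G^+$ put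
\[
\tilde f(G,v,\xi)=f([(G,\xi,v)]).
\]
This is a Borel function of $(G,v,\xi)$, so its integrals in $\xi$ are Borel in $(G,v)$, and by the definition of $\mu^*$
\begin{equation}\label{eq:norm}
\|f\|^2=\frac1d\,\mathbb E\big[\deg(o)\,N_f(G,o)\big],\qquad N_f(G,v)=\int|\tilde f(G,v,\xi)|^2\,d\xi .
\end{equation}
If $u(G,\cdot)\in\ell^2(V,\deg)$ has Borel coordinates, then $\int\phi\,d\mu^G_u$ is Borel in $G$ for every bounded Borel $\phi$. This holds for polynomials, since the moments are countable sums of Borel functions; then for continuous $\phi$ by uniform approximation; and the class of such $\phi$ is closed under bounded pointwise limits. So \eqref{eq:nu} defines a measure. Since the vectors $1_v$ span a dense subspace,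
\begin{equation}\label{eq:event}
\{\mathbf 1_A(M_G)=0\}=\bigcap_{v}\{\mu^G_{1_v}(A)=0\}
\end{equation}
is a Borel event for each Borel set $A$, and by (S2) so are $\{\sigma(G)\subset C\}$ and $\{\|\phi(M_G)\|\le s\}$.

\subsection*{From the root to all vertices}
The law of $(G,o)$ describes the graph as seen from the root, while $M_G$ involves all vertices. Unimodularity bridges the two.

\begin{lemma}\label{lem:all}
If $\mathcal A$ is a Borel isomorphism-invariant property of rooted graphs and $(G,o)\in\mathcal A$ almost surely, then almost surely $(G,v)\in\mathcal A$ for all $v\in V$.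
\end{lemma}

\begin{proof}
Apply \eqref{eq:mtp} to $h(G,v,w)=\mathbf 1[(G,w)\notin\mathcal A]$. The root sends $\#\{w:(G,w)\notin\mathcal A\}$ and receives $\sum_v\mathbf 1[(G,o)\notin\mathcal A]$, which is $0$ almost surely.
\end{proof}

\begin{lemma}\label{lem:M}
For every numbered graph $G$ with degrees in $[1,D]$, almost every $\xi$ and all $v\in V$,
\begin{equation}\label{eq:Mlift}
\widetilde{Mf}(G,v,\xi)=\frac1{\deg v}\sum_{u\sim v}\tilde f(G,u,\xi).
\end{equation}
The operator $M$ is a well-defined self-adjoint contraction of $L^2(\mathcal G^+,\mu^*)$, and $S$ and $R$ are $M$-invariant.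
\end{lemma}

\begin{proof}
For almost every $\xi$ the labels are distinct. Then a label-preserving isomorphism $(G,\xi,u)\to(G,\xi,u')$ is the identity, so distinct vertices give distinct classes, and the neighbors of $[(G,\xi,v)]$ in $\mathcal G$ correspond bijectively to the neighbors of $v$. This proves \eqref{eq:Mlift}.

By \eqref{eq:Mlift} and the Cauchy--Schwarz inequality, $\deg(o)N_{Mf}(G,o)\le\sum_{u\sim o}N_f(G,u)$. The transport $h(G,v,w)=\mathbf 1[v\sim w]N_f(G,w)$ gives
\begin{equation}\label{eq:stat}
\mathbb E\sum_{u\sim o}N_f(G,u)=\mathbb E[\deg(o)N_f(G,o)]=d\|f\|^2 .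
\end{equation}
Hence $\|Mf\|\le\|f\|$ for every Borel $f$; in particular $f=0$ a.e.\ implies $Mf=0$ a.e. For $f,g\in L^2(\mu^*)$ let $h(G,v,w)=\mathbf 1[v\sim w]\int\tilde f(G,w,\xi)\overline{\tilde g(G,v,\xi)}\,d\xi$ when $N_f(G,w)$ and $N_g(G,v)$ are finite, and $0$ otherwise; by \eqref{eq:norm} and Lemma~\ref{lem:all}, almost surely $N_f$ and $N_g$ are finite at all vertices. Since $2|h(G,o,w)|\le\mathbf 1[o\sim w](N_f(G,w)+N_g(G,o))$, \eqref{eq:stat} gives $\mathbb E\sum_w|h(G,o,w)|<\infty$, so \eqref{eq:mtp} applies to the positive and negative parts of the real and imaginary parts of $h$. By \eqref{eq:Mlift} the expected mass sent is $d\langle Mf,g\rangle$ and the expected mass received is $d\langle f,Mg\rangle$. So $M$ is self-adjoint. If $\tilde f$ does not depend on $\xi$, neither does the right side of \eqref{eq:Mlift}, which is an invariant function of $(G,v)$. So $MS\subset S$, and $MR\subset R$ by self-adjointness.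
\end{proof}

\section{Coefficient functions and mass transport}\label{sec:coef}

For $f\in L^2(\mathcal G^+,\mu^*)$, a vertex $v$ of $G$ and an index $\alpha$ on $V$ define
\[
c_\alpha(G,v)=c^f_\alpha(G,v)=\int_{[0,1]^V}\tilde f(G,v,\xi)\,\varphi_\alpha(\xi)\,d\xi
\]
if $N_f(G,v)<\infty$, and $c_\alpha(G,v)=0$ otherwise. We regard $c_\alpha(G,\cdot)$ as a function on $V$. It has the following properties.

\emph{Well defined and linear.} Almost surely $N_f(G,v)<\infty$ for all $v$, as in the last proof. If $f=f'$ a.e., then $N_{f-f'}(G,o)=0$ almost surely, so by Lemma~\ref{lem:all} almost surely $N_{f-f'}(G,v)=0$ for all $v$, and all coefficients of $f$ and $f'$ agree. Almost surely $c_\alpha^{f+ag}=c^f_\alpha+a\,c^g_\alpha$ for all $\alpha$.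

\emph{Equivariant.} Let $\gamma:G\to G'$ be an isomorphism, $\gamma\xi=\xi\circ\gamma^{-1}$ and $\gamma\alpha=\alpha\circ\gamma^{-1}$. Then $\tilde f(G',\gamma v,\gamma\xi)=\tilde f(G,v,\xi)$, $\varphi_{\gamma\alpha}(\gamma\xi)=\varphi_\alpha(\xi)$, and $\gamma$ preserves the product measure. Hence
\begin{equation}\label{eq:equi}
c_{\gamma\alpha}(G',\gamma v)=c_\alpha(G,v).
\end{equation}

\emph{Intertwining.} Integrating \eqref{eq:Mlift} against $\varphi_\alpha$ gives, almost surely for all $\alpha$,
\begin{equation}\label{eq:inter}
c^{Mf}_\alpha(G,\cdot)=M_G\,c^f_\alpha(G,\cdot).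
\end{equation}

\emph{The space $R$.} By \eqref{eq:equi}, $c_0(G,o)$ depends only on $[(G,o)]$, and $|c_0(G,o)|^2\le N_f(G,o)$, so $c_0\in S$. For $s\in S$ we have $\langle f,s\rangle=\mathbb E^*[c_0(G,o)\overline{s(G,o)}]$. Taking $s=c_0$ shows that $f\in R$ if and only if $c_0(G,o)=0$ almost surely.

Identity \eqref{eq:inter} says nothing about spectra until we know that $c_\alpha(G,\cdot)$ lies in the space on which $\sigma(G)$ is defined. Parseval's identity sums $|c_\alpha(G,v)|^2$ over $\alpha$ at the fixed vertex $v=o$, while we need sums over $v$ at a fixed $\alpha$. As on the line, the finite nonempty set $\operatorname{supp}\alpha$ allows us to exchange the two.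

\begin{proposition}\label{prop:key}
Let $f\in R$. Almost surely $c_\alpha(G,\cdot)\in\ell^2(V,\deg)$ for all $\alpha\neq0$, and
\begin{equation}\label{eq:isom}
\|f\|^2=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\alpha|}\,\big\|c_\alpha(G,\cdot)\big\|^2_{\ell^2(V,\deg)} .
\end{equation}
The spectral measure $\mu_f$ of $f$ for $M$ is
\begin{equation}\label{eq:meas}
\mu_f=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\alpha|}\,\mu^G_{c_\alpha(G,\cdot)} .
\end{equation}
\end{proposition}

\begin{proof}
Let each vertex $v$ divide the mass $\deg(v)|c_\alpha(G,v)|^2$ equally among the points of $\operatorname{supp}\alpha$, for every $\alpha\ne0$: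
\[
h(G,v,w)=\deg(v)\sum_{\alpha\ni w}\frac{|c_\alpha(G,v)|^2}{|\alpha|}.
\]
This is a countable sum of Borel functions. It is isomorphism invariant by \eqref{eq:equi}, because $\alpha\mapsto\gamma\alpha$ is a bijection from the indices with $\alpha\ni w$ to those with $\gamma\alpha\ni\gamma w$, and it preserves $|\alpha|$. In the mass sent by the root each $\alpha\neq0$ appears for $|\alpha|$ values of $w$. Parseval's identity and $c_0(G,o)=0$ give, almost surely,
\[
\sum_wh(G,o,w)=\deg(o)\sum_{\alpha\ne0}|c_\alpha(G,o)|^2=\deg(o)N_f(G,o),
\]
with expectation $d\|f\|^2$ by \eqref{eq:norm}. The mass received by the root is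
\[
\sum_vh(G,v,o)=\sum_{\alpha\ni o}\frac1{|\alpha|}\sum_v\deg(v)|c_\alpha(G,v)|^2 .
\]
Now \eqref{eq:mtp} is \eqref{eq:isom}. The right side of \eqref{eq:isom} is finite, so almost surely $(G,o)$ has the property that $c_\alpha(G,\cdot)\in\ell^2(V,\deg)$ for all $\alpha\ni o$. This property is invariant by \eqref{eq:equi}, so by Lemma~\ref{lem:all} it holds almost surely with any vertex $w$ in place of $o$. Every $\alpha\ne0$ has some $w$ in its support, which proves the first claim.

For $g,f\in R$ apply \eqref{eq:isom} to $g+i^kf$, $k=0,1,2,3$. The four right sides are finite, so the polarization identity $\langle g,f\rangle=\frac14\sum_ki^k\|g+i^kf\|^2$ may be applied term by term, and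
\[
\langle g,f\rangle=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\alpha|}\big\langle c^g_\alpha(G,\cdot),c^f_\alpha(G,\cdot)\big\rangle .
\]
Take $g=M^nf\in R$ and use \eqref{eq:inter} $n$ times:
\[
\int x^n\,d\mu_f=\langle M^nf,f\rangle=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\alpha|}\langle M_G^nc_\alpha,c_\alpha\rangle=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\alpha|}\int x^n\,d\mu^G_{c_\alpha}.
\]
The right side of \eqref{eq:meas} is a measure on $[-1,1]$, by the measurability established in Section~\ref{sec:tools} and monotone convergence. Its mass is $\|f\|^2<\infty$ by \eqref{eq:isom}, and since $|x^n|\le1$ its $n$-th moment is the last expression above. By (S1) the two measures are equal.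
\end{proof}

Proposition~\ref{prop:key} bounds the spectral content of $R$ from above. For a lower bound we need functions in $R$ whose spectral measures are large, and those that read a single label suffice. For $k\ge1$ let
\[
f_k([(G,\xi,v)])=\varphi_k(\xi(v)).
\]

\begin{lemma}\label{lem:fk}
Each $f_k$ lies in $R$ and has spectral measure $\mu_{f_k}=\nu$. The cyclic subspaces $H_{f_k}$, $k\ge1$, are mutually orthogonal.
\end{lemma}

\begin{proof}
We have $N_{f_k}=1$ and $c_0^{f_k}=\int\varphi_k=0$, so $f_k\in R$. Iterating \eqref{eq:Mlift} gives $\widetilde{M^nf_j}(G,o,\xi)=\sum_vp_n(o,v)\varphi_j(\xi(v))$, a finite sum. The integral $\int\varphi_j(\xi(v))\varphi_k(\xi(o))\,d\xi$ is $0$ for $v\ne o$, by independence and mean zero, and for $v=o$ it is $1$ if $j=k$ and $0$ otherwise. Therefore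
\[
\langle M^nf_j,f_k\rangle=\mathbf 1[j=k]\;\mathbb E^*[p_n(o,o)] .
\]
For $j=k$ these are the moments of $\nu$, and (S1) gives $\mu_{f_k}=\nu$. For $j\neq k$ we get $\langle M^mf_j,M^nf_k\rangle=\langle M^{m+n}f_j,f_k\rangle=0$ for all $m,n$.
\end{proof}

\section{Null sets and the spectrum}\label{sec:null}

By (S2), the spectrum of a self-adjoint operator is determined by the sets on which its spectral projection vanishes. We compare these sets for $M|_R$, for $M_G$ and for the measure $\nu$.

\begin{proposition}\label{prop:null}
For a Borel set $A\subset[-1,1]$ the following are equivalent: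
\begin{enumerate}
\item[(a)] $\nu(A)=0$;
\item[(b)] $\mathbf 1_A(M_G)=0$ almost surely;
\item[(c)] $\mathbf 1_A(M|_R)=0$, that is, $\mu_f(A)=0$ for all $f\in R$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a)$\Rightarrow$(b). By \eqref{eq:nu}, $\mu^G_{1_o}(A)=0$ almost surely. This is a Borel invariant property of $(G,o)$, so by Lemma~\ref{lem:all} almost surely $\mu^G_{1_v}(A)=0$ for all $v$, and \eqref{eq:event} gives (b).

(b)$\Rightarrow$(c). Let $f\in R$. Almost surely $\mu^G_{c_\alpha}(A)=\|\mathbf 1_A(M_G)c_\alpha\|^2=0$ for all $\alpha\ne0$, so $\mu_f(A)=0$ by \eqref{eq:meas}.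

(c)$\Rightarrow$(a). By Lemma~\ref{lem:fk}, $\nu(A)=\mu_{f_1}(A)=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $C\subset\mathbb R$ be closed and $A=[-1,1]\setminus C$. The support of $\nu$ is the smallest closed set of full measure, so (a) says $\operatorname{supp}\nu\subset C$. By (S2), (b) says $\sigma(G)\subset C$ almost surely and (c) says $\sigma_R(\mathcal G)\subset C$. Hence, for all closed $C$,
\begin{equation}\label{eq:three}
\operatorname{supp}\nu\subset C\iff \sigma(G)\subset C\text{ a.s.}\iff\sigma_R(\mathcal G)\subset C .
\end{equation}
The first equivalence shows that the smallest closed set containing $\sigma(G)$ almost surely exists and equals $\operatorname{supp}\nu$. The outer equivalence, with $C=\operatorname{supp}\nu$ and with $C=\sigma_R(\mathcal G)$, gives $\sigma_R(\mathcal G)=\operatorname{supp}\nu$.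

Let $(G,o)$ be ergodic and $\Sigma=\operatorname{supp}\nu$. For an open interval $I$ with rational endpoints, the event $\{\sigma(G)\cap I=\emptyset\}$ does not depend on the root, so it has probability $0$ or $1$. By \eqref{eq:three} with $C=\mathbb R\setminus I$, it has probability $1$ exactly when $\Sigma\cap I=\emptyset$. There are countably many such $I$, so almost surely $\sigma(G)$ and $\Sigma$ meet the same rational intervals. Two closed sets with this property are equal, since the complement of each is the union of the rational intervals that it misses.
\end{proof}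

\section{Multiplicity}\label{sec:mult}

One might hope to read the unitary type of $M|_R$ off the isometry \eqref{eq:isom}, but that isometry is not onto. For instance, by \eqref{eq:equi} the function $c_\alpha(G,\cdot)$ is invariant under every automorphism of $G$ that fixes $\alpha$. Describing the range is unnecessary. By Lemma~\ref{lem:fk}, $R$ already contains infinitely many copies of $L^2(\nu)$, by Proposition~\ref{prop:null} the rest of $R$ has spectral measures dominated by $\nu$, and an infinite supply of copies absorbs such a remainder.

\begin{lemma}\label{lem:absorb}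
Let $T$ be a self-adjoint contraction of a separable Hilbert space $H$ and let $\nu$ be a finite Borel measure on $[-1,1]$. Suppose that $\mu_u\ll\nu$ for all $u\in H$, and that there are vectors $u_1,u_2,\dots$ with $\mu_{u_k}=\nu$ and mutually orthogonal cyclic subspaces. Then $T$ is unitarily equivalent to multiplication by $x$ on $L^2(\nu)\otimes\ell^2(\mathbb N)$.
\end{lemma}

\begin{proof}
For Borel $A$ let $X_A$ be the space of functions in $L^2(\nu)$ that vanish off $A$, and let $X=L^2(\nu)$, each with the operator of multiplication by $x$. Write $Y^\infty=Y\otimes\ell^2(\mathbb N)$ for the sum of countably many copies of $Y$, and $\cong$ for a unitary equivalence that intertwines the operators. Since $X=X_A\oplus X_{A^c}$,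
\begin{equation}\label{eq:hotel}
X^\infty\oplus X_A\cong\big(X_A^\infty\oplus X_A\big)\oplus X_{A^c}^\infty\cong X_A^\infty\oplus X_{A^c}^\infty\cong X^\infty .
\end{equation}
Let $K=\bigoplus_kH_{u_k}$. By (S4), $K$ and $K^\perp$ are invariant, $K\cong X^\infty$, and $K^\perp\cong\bigoplus_{j\in\mathbb N}L^2(\rho_j)$, where the $\rho_j$ are spectral measures of vectors, possibly zero. By hypothesis $\rho_j=w_j\nu$ for a density $w_j\ge0$. With $A_j=\{w_j>0\}$, the map $g\mapsto g\sqrt{w_j}$ is a unitary from $L^2(\rho_j)$ onto $X_{A_j}$ that commutes with multiplication by $x$. A bijection $\mathbb N\to\mathbb N\times\mathbb N$ gives $X^\infty\cong\bigoplus_{j}X^\infty$. Using this twice and \eqref{eq:hotel} in each block,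
\[
H\cong X^\infty\oplus\bigoplus_jX_{A_j}\cong\bigoplus_j\big(X^\infty\oplus X_{A_j}\big)\cong\bigoplus_jX^\infty\cong X^\infty.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The space $R$ is separable because $\mu^*$ is a probability measure on a standard Borel space. The implication (a)$\Rightarrow$(c) of Proposition~\ref{prop:null} says $\mu_f\ll\nu$ for all $f\in R$, and Lemma~\ref{lem:fk} provides the vectors $u_k=f_k$. Lemma~\ref{lem:absorb} gives the unitary equivalence.

(1) Let $s\ge0$ and $A=\{|\phi|>s\}$. By (S2), condition (c) for $A$ says $\|\phi(M|_R)\|\le s$, and condition (b) says $\|\phi(M_G)\|\le s$ almost surely. These are equivalent for every $s$, and $\phi(M|_R)=\phi(M)|_R$ by (S1). The instance is $\phi(x)=x$.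

(2) Take $A=\{\lambda\}$ with $\lambda\in[-1,1]$; other $\lambda$ are eigenvalues of neither operator. By (S3), the failure of (c) says that $\lambda$ is an eigenvalue of $M|_R$, and the failure of (b) says that with positive probability $\lambda$ is an eigenvalue of $M_G$ on $\ell^2(V,\deg)$. In the model, the range of $\mathbf 1_A(M|_R)$ is $X_A\otimes\ell^2(\mathbb N)$ for any Borel $A$, which is zero or infinite dimensional. By (S3), every eigenvalue has infinite multiplicity and every point of $\sigma_R(\mathcal G)$ is in the essential spectrum.

(3) Since $M=M|_S\oplus M|_R$, the operator $M-\lambda$ is invertible if and only if both restrictions are. So $\sigma(\mathcal G)=\sigma_S(\mathcal G)\cup\sigma_R(\mathcal G)$, and Theorem~\ref{thm:A} applies.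
\end{proof}

For $G=\mathbb Z$ the vector $1_0$ corresponds to a constant function under Fourier series, so $\nu$ is the law of $\cos\theta$ for $\theta$ uniform on $[-\pi,\pi]$, and $\sigma_R(\mathcal G)=[-1,1]$. For the $D$-regular tree, where $R$ is the space of functions of mean zero, part (1) gives $\|M|_R\|=\|M_T\|\le2\sqrt{D-1}/D$.

\section{The role of the hypotheses}\label{sec:hyp}

\emph{Unimodularity} was used in Lemmas~\ref{lem:all} and~\ref{lem:M} and in the proof of \eqref{eq:isom}. Without it $M$ need not act on $L^2(\mu^*)$ at all. For the path on three vertices rooted at its center, the indicator $f$ of $\{\deg(\text{root})=1\}$ vanishes $\mu^*$-a.e., while $Mf=1$ $\mu^*$-a.e.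

\emph{The degree bound} was used only through $d<\infty$. The statements and proofs hold verbatim for locally finite unimodular random graphs with $\deg(o)\ge1$ almost surely and $\mathbb E[\deg(o)]<\infty$, with $\mathcal G^+$ the space of labeled classes of locally finite graphs. In particular the proof of Lemma~\ref{lem:M} shows that $M$ is still a self-adjoint contraction of $L^2(\mu^*)$.

\emph{The uniform labels} were used three times. Their independence gives the product basis. Their law has no atoms, which gives \eqref{eq:Mlift}. The space $L^2[0,1]$ is infinite dimensional, which gives the infinitely many $f_k$. With labels in a finite set and $G=K_2$, there are finitely many labeled classes, $R$ is finite dimensional, and the conclusion of Theorem~\ref{thm:B} fails.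

\emph{Ergodicity} is needed only for the last sentence of Theorem~\ref{thm:A}: in general $\sigma(G,o)$ cannot be replaced by the spectrum of a single realization. Let $G$ be $K_2$ or $K_3$ with probability $\frac12$ each, with uniform root. Then $\sigma(K_2)=\{\pm1\}$. On $K_3$ we have $M_G=\frac12(J-I)$ with $J$ the all-ones matrix, which acts as $1$ on constants and as $-\frac12$ on functions of sum zero, so $\sigma(K_3)=\{-\frac12,1\}$. The smallest closed set containing both spectra is their union, so $\sigma_R(\mathcal G)=\sigma(G,o)=\{-1,-\frac12,1\}$, which is the spectrum of neither realization.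

\begin{thebibliography}{1}
\bibitem{JT} H\'ector Jard\'on-S\'anchez, L\'aszl\'o M\'arton T\'oth, \emph{Skeletons and Spectra: Bernoulli graphings are relatively Ramanujan}, arXiv:2510.13323 (2025).
\end{thebibliography}
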